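\title{Dense Fr\'echet--Urysohn subspaces of compact groups}

\begin{abstract}
We show that every compact group has a dense sequential subspace, and in fact a dense Fr\'echet--Urysohn subspace. More precisely, every compact group contains a dense copy of $\mathbb R^\kappa\times E$, where $E$ is a finite discrete space or a Cantor cube, and a $\Sigma$-product in this space has the required property. The product is found by mapping a connected group onto a product of circles and centerless simple Lie groups with profinite kernel, and constructing a section over a dense subset of the base. The result extends to locally compact groups. A dense subspace with a point of first countability exists only when the group is metrizable.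
\end{abstract}

\section{Introduction}

A subset $A$ of a topological space $X$ is \emph{sequentially closed} if it contains the limit of every sequence from $A$ that converges in $X$. The space $X$ is \emph{sequential} if every sequentially closed subset is closed, and it is \emph{Fr\'echet--Urysohn} if every point in the closure of a set $A$ is the limit of a sequence from $A$. Both properties say that convergent sequences determine the topology; the second says that they reach the closure of a set in a single step. First countable spaces are Fr\'echet--Urysohn. Fr\'echet--Urysohn spaces are sequential: if $A$ is not closed, some $x\in\overline A\setminus A$ is the limit of a sequence from $A$, so $A$ is not sequentially closed.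

All topological groups in this paper are Hausdorff. A metrizable group is sequential, but a compact group need not be. Let $I$ be an uncountable set and let $\Sigma\subset(\mathbb Z/2)^I$ be the set of points with only countably many nonzero coordinates. Then $\Sigma$ is dense and proper, so it is not closed. It is sequentially closed, because the limit of a sequence from $\Sigma$ vanishes outside the countable set of coordinates where some term is nonzero. It is therefore natural to give up some points of the group and to ask the following question, which is posed in \cite{LWL}.

\begin{quote}
\emph{Does every compact group have a dense subspace that is sequential?}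
\end{quote}

The subspace carries the induced topology and is not required to be a subgroup. In the example above, the set $\Sigma$ that witnesses the failure is itself an answer: it is Fr\'echet--Urysohn, and the same construction works in every product of metrizable groups (Lemma~\ref{lem:sigma}). One would guess that the answer is yes, provided that a compact group is close enough to a product. The difficulty is that a compact connected group is in general only a quotient of a product, and the image of $\Sigma$ in such a quotient can fail to be sequential (Example~\ref{ex:bad}). Our main result says that a product structure appears after passing to a dense subspace. We write $\cong$ for homeomorphism, $2^\lambda$ for the Cantor cube $\{0,1\}^\lambda$, and $\mathbb R^0$ for a point.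

\begin{theorem}\label{thm:compact}
Every compact group $G$ contains a dense subspace homeomorphic to $\mathbb R^\kappa\times E$, where $\kappa\ge0$ is a cardinal and $E$ is either a nonempty finite discrete space or a Cantor cube $2^\lambda$. Consequently $G$ has a dense Fr\'echet--Urysohn, hence sequential, subspace $D$; moreover, $D^\omega$ is also Fr\'echet--Urysohn.
\end{theorem}

\begin{theorem}\label{thm:lc}
Every locally compact group contains a dense subspace homeomorphic to $Q\times\mathbb R^\kappa\times E$ with $Q$ discrete and $E$ as in Theorem~\ref{thm:compact}. Hence it has a dense Fr\'echet--Urysohn subspace.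
\end{theorem}

The Fr\'echet--Urysohn property cannot be improved to first countability.

\begin{proposition}\label{prop:first}
A topological group has a dense subspace with at least one point of first countability if and only if the group is metrizable.
\end{proposition}

Section~\ref{sec:sigma} contains the general topology. Section~\ref{sec:example} shows the method on one non-metrizable group, and Section~\ref{sec:connected} carries it out for all compact connected groups. Section~\ref{sec:lifting} proves a lifting lemma, which splits off the identity component, identifies the profinite factors, and reduces the locally compact case to the compact one; the theorems are deduced in Section~\ref{sec:proofs}.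

\section{First countability and $\Sigma$-products}\label{sec:sigma}

\begin{proof}[Proof of Proposition~\ref{prop:first}]
If $G$ is metrizable, take $G$ itself. Conversely, let $D$ be dense in $G$ and let $d\in D$ have a countable neighborhood base $\{O_n\cap D\}$ in $D$, with each $O_n$ open in $G$ and containing $d$. Let $U\ni d$ be open in $G$. Topological groups are regular, so there is an open $U'\ni d$ with $\overline{U'}\subset U$. Choose $n$ with $O_n\cap D\subset U'$. Since $O_n$ is open and $D$ is dense,
\[
O_n\subset\overline{O_n\cap D}\subset\overline{U'}\subset U .
\]
Thus $\{O_n\}$ is a countable base at $d$ in $G$. Translations are homeomorphisms, so $G$ is first countable, and a first countable Hausdorff group is metrizable by the Birkhoff--Kakutani theorem.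
\end{proof}

So in a non-metrizable group we need dense subspaces in which sequences detect closures although no point has a countable base. In products these are at hand. Let $X=\prod_{i\in I}X_i$ and $p\in X$. The \emph{support} of $x\in X$ is $\operatorname{supp}(x)=\{i: x_i\ne p_i\}$, and the \emph{$\Sigma$-product} at $p$ is
\[
\Sigma(p)=\{x\in X:\operatorname{supp}(x)\text{ is countable}\}.
\]
A sequence in $\Sigma(p)$ moves only countably many coordinates, so only countably many coordinates have to be controlled. Which ones is not known in advance, since each new term brings a new support; the proof below enumerates these supports as they appear.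

\begin{lemma}\label{lem:sigma}
Let $X=\prod_{i\in I}X_i$ with all $X_i$ first countable, and let $p\in X$. Then $\Sigma(p)$ is dense in $X$, and both $\Sigma(p)$ and $\Sigma(p)^\omega$ are Fr\'echet--Urysohn.
\end{lemma}

\begin{proof}
If $I=\emptyset$, then $X$ is a point, so let $I\ne\emptyset$. A nonempty basic open set restricts finitely many coordinates, so it contains a point that agrees with $p$ at all other coordinates. This gives density.

Let $A\subset\Sigma(p)$ and $x\in\Sigma(p)\cap\overline A$. For each $i$ fix a decreasing neighborhood base $(B^i_n)_{n\ge1}$ at $x_i$. For each $y\in\Sigma(p)$ fix a sequence $(c_k(y))_{k\ge1}$ in $I$ whose range contains $\operatorname{supp}(y)$. Choose $a_1,a_2,\dots\in A$ recursively: given $a_1,\dots,a_{n-1}$, the set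
\[
F_n=\{c_k(y): k\le n,\ y\in\{x,a_1,\dots,a_{n-1}\}\}
\]
is finite, so $\{y\in X: y_i\in B^i_n\text{ for all }i\in F_n\}$ is a neighborhood of $x$, and we take $a_n\in A$ in it.

We check $a_n\to x$ coordinate by coordinate. If $i\in\operatorname{supp}(y)$ with $y=x$ or $y=a_m$, then $i=c_k(y)$ for some $k$, so $i\in F_n$ and $(a_n)_i\in B^i_n$ for all large $n$; hence $(a_n)_i\to x_i$. If $i$ lies in none of these supports, then $(a_n)_i=p_i=x_i$ for all $n$.

Finally, view $X^\omega$ as the product $\prod_{(n,i)\in\omega\times I}X_i$ with base point $(p,p,\dots)$. A point $(x^n)_{n\in\omega}$ has countable support if and only if every $x^n$ does. Hence $\Sigma(p)^\omega$ is again a $\Sigma$-product of first countable spaces.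
\end{proof}

By Lemma~\ref{lem:sigma} it suffices to find in $G$ a dense subspace homeomorphic to a product of metrizable spaces, because a dense subspace of a dense subspace is dense.

\section{Untwisting over a dense set: an example}\label{sec:example}

Let $S=SU(2)$. Its elements are the matrices with rows $(a,-\bar b)$ and $(b,\bar a)$, where $|a|^2+|b|^2=1$; thus $S$ is a $3$-sphere, the trace is $2\operatorname{Re}a$, and the center is $\{\pm1\}$. Let $J$ be an uncountable set, $P=S^J$, and let $z\in P$ be the element with all coordinates $-1$. Put $G=P/\{1,z\}$ with quotient map $\mu:P\to G$. The first attempt at a dense sequential subspace of $G$ is to push a $\Sigma$-product forward.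

\begin{example}\label{ex:bad}
Let $D=\Sigma(1)\subset P$. The dense subspace $\mu(D)$ of $G$ is not sequential. Fix $j_0\in J$ and let $A=\{a\in D: a_{j_0}=-1\}$. The points that equal $-1$ on a finite set containing $j_0$ and equal $1$ elsewhere lie in $A$ and meet every neighborhood of $z$. So $\mu(1)=\mu(z)$ lies in the closure of $\mu(A)$. It does not lie in $\mu(A)$, since neither $1$ nor $z$ is in $A$. Hence $\mu(A)$ is not closed in $\mu(D)$.

Now let $a_n\in A$ and $d\in D$ with $\mu(a_n)\to\mu(d)$. Choose $j$ outside the supports of $d$ and of all $a_n$. Let $W$ be an open neighborhood of $d$ on which $\operatorname{tr}x_j>0$. Since $\mu$ is open, $a_n\in\mu^{-1}(\mu(W))=W\cup zW$ for large $n$. On $zW$ we have $\operatorname{tr}x_j<0$, while $(a_n)_j=1$; so $a_n\in W$. Such $W$ form a base at $d$, so $a_n\to d$, whence $d_{j_0}=-1$ and $d\in A$. Thus $\mu(A)$ is sequentially closed in $\mu(D)$. In particular $G$ is not metrizable.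
\end{example}

The trouble is that the kernel of $\mu$ sits diagonally in $P$. The remedy is to go down rather than up: divide $G$ further until the quotient $B$ is a product, and then recover $G$ from $B$ and the kernel by means of a section. A \emph{section} of a map $q:G\to B$ over $V\subset B$ is a continuous map $s:V\to G$ with $q\circ s=\mathrm{id}_V$.

\begin{lemma}\label{lem:triv}
Let $q:G\to B$ be a continuous open surjective homomorphism of topological groups with kernel $\Delta$. Let $V\subset B$ be dense and let $s$ be a section of $q$ over $V$. Then $q^{-1}(V)$ is dense in $G$ and homeomorphic to $V\times\Delta$.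
\end{lemma}

\begin{proof}
If $U\subset G$ is open and nonempty, then so is $q(U)$; it meets $V$, so $U$ meets $q^{-1}(V)$. The map $V\times\Delta\to q^{-1}(V)$, $(v,\delta)\mapsto s(v)\delta$, is continuous and has the continuous inverse $g\mapsto\bigl(q(g),\,s(q(g))^{-1}g\bigr)$.
\end{proof}

\begin{example}\label{ex:good}
Keep $G=S^J/\{1,z\}$. Let $R=S/\{\pm1\}$ and $B=R^J$. The open homomorphism $\Pi:P\to B$ has kernel $\{\pm1\}^J\ni z$, so $\Pi=\pi\circ\mu$ for a continuous surjective homomorphism $\pi:G\to B$, which is open because $\pi(U)=\Pi(\mu^{-1}(U))$. Its kernel is $\Delta=\{\pm1\}^J/\{1,z\}$, and $\varepsilon\mapsto(\varepsilon_{j_0}\varepsilon_j)_{j\ne j_0}$ induces a homeomorphism $\Delta\cong\{\pm1\}^{J\setminus\{j_0\}}$.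

The map $S\to R$ has no section $\sigma$ over all of $R$, since $\sigma(R)$ and $-\sigma(R)$ would be disjoint compact sets covering the connected space $S$. It does have one over a dense set. The open hemisphere $H=\{\operatorname{tr}>0\}\cong\mathbb R^3$ maps injectively and openly to $R$, and its image $V_1$ is dense because $H\cup(-H)$ is dense in $S$. Let $\sigma:V_1\to H$ be the inverse. Then $V=V_1^J$ is dense in $B$ and $\mu\circ\sigma^J$ is a section of $\pi$ over $V$. By Lemma~\ref{lem:triv}, $G$ has a dense subspace homeomorphic to $(\mathbb R^3)^J\times\{\pm1\}^{J\setminus\{j_0\}}$, and Lemma~\ref{lem:sigma} applies to it.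
\end{example}

Three things were used: a quotient $B$ that is a product of Lie groups, a dense cell with a section in each factor, and a kernel that is a product of finite spaces. The rest of the paper supplies them in general.

\section{Background on compact groups}\label{sec:background}

We write $\mathbb T$ for the circle group and use the following standard facts.
\begin{itemize}
\item[(F1)] For a subgroup $M$ of a topological group $G$, the map $G\to G/M$ onto the space of left cosets is open. If $M$ is compact, it is also closed, because $FM$ is closed for closed $F\subset G$. If $G$ is locally compact and $M$ is closed, then $G/M$ is locally compact Hausdorff. A continuous surjective homomorphism $\varphi:G\to B$ of compact groups is open, since $G/\ker\varphi\to B$ is a continuous bijection of compact Hausdorff spaces.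
\item[(F2)] The identity component $G_0$ of $G$ is a closed normal subgroup, and $G/G_0$ is totally disconnected.
\item[(F3)] (van Dantzig) In a totally disconnected locally compact group the compact open subgroups form a neighborhood base at $1$.
\item[(F4)] (Peter--Weyl) If $N$ is a compact group and $1\ne m\in N$, there is a continuous homomorphism $\rho:N\to U(n)$ with $\rho(m)\ne1$. Closed subgroups of $U(n)$ are compact Lie groups.
\item[(F5)] (Pontryagin duality) Let $C$ be a compact abelian group and $\widehat C$ the group of its continuous characters $\chi:C\to\mathbb T$, written additively. The map $c\mapsto(\chi(c))_\chi$ is an isomorphism of topological groups from $C$ onto the group of all homomorphisms $\widehat C\to\mathbb T$ with the topology of pointwise convergence.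
\end{itemize}

A compact group is \emph{profinite} if it is totally disconnected. Closed subgroups and products of profinite groups are profinite. A space is \emph{zero-dimensional} if it has a base of clopen sets.

\begin{lemma}\label{lem:profinite}
Let $K$ be a profinite group.
\begin{itemize}
\item[(a)] The open normal subgroups of $K$ have finite index and form a neighborhood base at $1$; the space $K$ is zero-dimensional.
\item[(b)] The image of $K$ under a continuous homomorphism is profinite.
\item[(c)] Every continuous homomorphism $\chi:K\to\mathbb T$ has finite image.
\end{itemize}
\end{lemma}

\begin{proof}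
(a) The cosets of an open subgroup $O$ form an open partition of a compact space, so $O$ is clopen and has finite index. Then $O$ has finitely many conjugates, and their intersection is an open normal subgroup inside $O$. Now apply (F3); the cosets of open subgroups form a clopen base.

(b) Let $\varphi:K\to L$ be onto. Then $L$ is compact and $\varphi$ is open by (F1). The images of the open subgroups of $K$ are open, hence clopen, subgroups forming a base at $1$ in $L$. So $L$ is zero-dimensional and Hausdorff, hence totally disconnected.

(c) The half-circle $U=\{\operatorname{Re}w>0\}$ contains no nontrivial subgroup: if $0<|\theta|<\pi/2$, some multiple $k|\theta|$ lies in $[\pi/2,\pi)$. By (a) there is an open subgroup $O\subset\chi^{-1}(U)$. Then $\chi(O)=\{1\}$, and $O$ has finite index.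
\end{proof}

\section{Compact connected groups}\label{sec:connected}

The starting point is the structure theorem (\cite[Theorem 9.24]{HM}; also \cite[Theorem 6.5.6]{Price}): for every compact connected group $G$ there are a compact connected abelian group $C$, a family $(S_j)_{j\in J}$ of simply connected compact simple Lie groups, and a continuous surjective homomorphism
\begin{equation}\label{eq:structure}
\mu:P=C\times\prod_{j\in J}S_j\to G
\end{equation}
with totally disconnected kernel. Here ``simple'' refers to the Lie algebra; each $S_j$ is connected with finite center $Z(S_j)$. The factors $S_j$ can be treated as in Example~\ref{ex:good}. The factor $C$ is new: it need be neither metrizable nor given as a product.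

\subsection{The abelian factor}

We want to map $C$ onto a torus with profinite kernel and with a section over a dense set. The smallest instructive case is a solenoid.

\begin{example}\label{ex:solenoid}
Let $C=\{(z_n)_{n\ge0}\in\mathbb T^\omega: z_{n+1}^2=z_n\}$ and $p(z)=z_0$. On $\ker p$ we have $z_n^{2^n}=1$, so $\ker p$ lies in a product of finite groups and is profinite. The homomorphism $\ell:\mathbb R\to C$, $\ell(t)=(e^{2\pi it/2^n})_n$, satisfies $p(\ell(t))=e^{2\pi it}$. Hence $e^{2\pi it}\mapsto\ell(t)$, $0<t<1$, is a section of $p$ over $\mathbb T\setminus\{1\}$. There is no section over $\mathbb T$. Its coordinate $z_1$ would be a continuous $s:\mathbb T\to\mathbb T$ with $s(w)^2=w$; then $t\mapsto s(e^{2\pi it})e^{-\pi it}$ is continuous with values $\pm1$, hence constant, but its values at $0$ and $1$ are $s(1)$ and $-s(1)$.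
\end{example}

The exponent $1/2^n$ in $\ell$ records the relation $2^n\chi_n=\chi_0$ between the characters $\chi_n(z)=z_n$. In general, a maximal independent family of characters replaces $\chi_0$, and the rational coordinates of the other characters with respect to this family define $\ell$. The family has to be chosen so that the torus is also a quotient of $G$; this is the role of the subgroup $K_0$ below.

\begin{lemma}\label{lem:abelian}
Let $C$ be a compact abelian group and $K_0\subset C$ a profinite subgroup. There are a set $I$ and a continuous surjective homomorphism $p:C\to\mathbb T^I$ such that $\Lambda=\ker p$ is profinite, $K_0\subset\Lambda$, and $p$ has a section over the dense subset $V_0=(\mathbb T\setminus\{1\})^I\cong\mathbb R^I$.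
\end{lemma}

\begin{proof}
Let $A=\{\chi\in\widehat C:\chi|_{K_0}=1\}$. By Zorn's lemma there is a maximal $\mathbb Z$-independent family $(\chi_i)_{i\in I}$ in $A$, where independence means that a finite sum $\sum a_i\chi_i$ with $a_i\in\mathbb Z$ vanishes only if all $a_i$ do. Put $p(c)=(\chi_i(c))_{i\in I}$. Then $K_0\subset\Lambda$ because $\chi_i\in A$.

\emph{Coordinates.} We claim that every $\chi\in\widehat C$ satisfies a relation
\begin{equation}\label{eq:relation}
n\chi=\sum_i a_i\chi_i\qquad(n\ge1,\ a_i\in\mathbb Z,\ \text{almost all } a_i=0).
\end{equation}
By Lemma~\ref{lem:profinite}(c), $\chi(K_0)$ is a finite group, of order $m$ say, so $m\chi\in A$. Either $m\chi$ is one of the $\chi_i$, or by maximality there is a nontrivial relation $b\,m\chi=\sum a_i\chi_i$, in which $b\neq0$ by independence. Changing signs if necessary gives \eqref{eq:relation}. Put $r_i(\chi)=a_i/n$. If also $n'\chi=\sum a_i'\chi_i$, then $\sum(n'a_i-na_i')\chi_i=0$, so $a_i/n=a_i'/n'$, and $r_i$ is well defined. Writing \eqref{eq:relation} for two characters with a common $n$ and adding shows that $r_i:\widehat C\to\mathbb Q$ is a homomorphism. For fixed $\chi$ only finitely many $r_i(\chi)$ are nonzero, and $r_i(\chi_k)=\delta_{ik}$.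

\emph{The kernel.} By \eqref{eq:relation}, $\chi(c)^n=1$ for $c\in\Lambda$, so $\chi(\Lambda)$ is finite for each $\chi$. By (F5), $\Lambda$ embeds in $\prod_\chi\chi(\Lambda)$, so it is totally disconnected.

\emph{The section.} For $t\in\mathbb R^I$ the map $\chi\mapsto\exp\bigl(2\pi i\sum_ir_i(\chi)t_i\bigr)$ is a homomorphism $\widehat C\to\mathbb T$. By (F5) there is a unique $\ell(t)\in C$ with
\[
\chi(\ell(t))=\exp\Bigl(2\pi i\sum_i r_i(\chi)t_i\Bigr)\qquad(\chi\in\widehat C).
\]
For each $\chi$ the right side depends continuously on finitely many coordinates of $t$, so $\ell:\mathbb R^I\to C$ is continuous by (F5). Taking $\chi=\chi_k$ gives $p(\ell(t))=(e^{2\pi it_k})_{k\in I}$; in particular $p$ is onto. The map $t\mapsto(e^{2\pi it_k})_k$ is a homeomorphism of $(0,1)^I$ onto $V_0$, and composing its inverse with $\ell$ gives the section. The set $V_0$ is dense as a product of dense sets.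
\end{proof}

\subsection{The simple factors}

We need a substitute for the hemisphere of Example~\ref{ex:good}: one cell that is dense in a compact connected Lie group. Polar coordinates provide it. Let $M$ be a compact connected Riemannian manifold of dimension $n>0$ with distance $d$, and let $o\in M$. For a unit vector $v\in T_oM$ let $\rho(v)=\sup\{t>0:d(o,\exp_o tv)=t\}$ be the time up to which the geodesic in direction $v$ minimizes. The \emph{cut locus} of $o$ is $\{\exp_o(\rho(v)v):|v|=1\}$. The function $\rho$ is continuous, positive and finite, and $\exp_o$ maps the open set
\[
\Omega=\{tv:|v|=1,\ 0\le t<\rho(v)\}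
\]
diffeomorphically onto the complement of the cut locus \cite[Ch.~III, \S4]{Sakai}.

\begin{lemma}\label{lem:cell}
Let $S$ be a compact connected Lie group of dimension $n>0$ with finite center $Z(S)$, and let $R=S/Z(S)$. Then $S\to R$ has a section over a dense subset $V\subset R$ with $V\cong\mathbb R^n$.
\end{lemma}

\begin{proof}
Fix a Riemannian metric on the compact connected manifold $R$ and let $V=\exp_1(\Omega)$ be the complement of the cut locus of $1$. It is dense, because $\exp_1(\rho(v)v)$ is the limit of $\exp_1(tv)\in V$ as $t\uparrow\rho(v)$. The map $tv\mapsto(t/\rho(v))v$ is a bijection of $\Omega$ onto the open unit ball. It is continuous with continuous inverse away from $0$, and also at $0$ because $\rho$ is bounded above and bounded away from zero on the unit sphere. So $V\cong\mathbb R^n$. The map $S\to R$ is a covering, and $V$ is simply connected and locally path connected, so the inclusion $V\subset R$ lifts to $S$.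
\end{proof}

\subsection{Assembling the section}

\begin{proposition}\label{prop:connected}
Every compact connected group $G$ has a dense subspace homeomorphic to $\mathbb R^\kappa\times\Delta$ with $\kappa$ a cardinal and $\Delta$ a profinite group.
\end{proposition}

\begin{proof}
Let $\mu:P\to G$ be as in \eqref{eq:structure} and $K=\ker\mu$, a profinite group. We first enclose $K$ in a subgroup of product form. For $k\in K$ the conjugacy class of $k$ is a continuous image of the connected space $P$ and lies in the totally disconnected normal subgroup $K$, so it is a point. Hence $K$ is central, that is, $K\subset C\times Z$ with $Z=\prod_jZ(S_j)$. Let $K_0$ be the projection of $K$ to $C$, which is profinite by Lemma~\ref{lem:profinite}(b). Then $K\subset K_0\times Z$.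

Take $p:C\to\mathbb T^I$, $\Lambda$, $V_0$ and a section $\sigma_0:V_0\to C$ from Lemma~\ref{lem:abelian}. For each $j$ let $R_j=S_j/Z(S_j)$ and $n_j=\dim S_j>0$, and take $V_j\cong\mathbb R^{n_j}$ and a section $\sigma_j:V_j\to S_j$ from Lemma~\ref{lem:cell}. Define
\[
B=\mathbb T^I\times\prod_jR_j,\qquad\Pi:P\to B,\quad\Pi(c,(s_j)_j)=\bigl(p(c),(s_jZ(S_j))_j\bigr).
\]
This is a continuous surjective homomorphism with kernel $\Lambda\times Z\supset K_0\times Z\supset K$. Therefore $\Pi=\pi\circ\mu$ for a surjective homomorphism $\pi:G\to B$, which is continuous because $\mu$ is a quotient map, and open by (F1). Its kernel is $\Delta=\mu(\Lambda\times Z)$, which is profinite by Lemma~\ref{lem:profinite}(b).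

The set $V=V_0\times\prod_jV_j$ is dense in $B$ and homeomorphic to $\mathbb R^\kappa$ with $\kappa=|I|+\sum_jn_j$. The map $\sigma=\sigma_0\times\prod_j\sigma_j$ is a section of $\Pi$ over $V$, so $s=\mu\circ\sigma$ satisfies $\pi\circ s=\Pi\circ\sigma=\mathrm{id}_V$. By Lemma~\ref{lem:triv}, $\pi^{-1}(V)$ is dense in $G$ and homeomorphic to $V\times\Delta$.
\end{proof}

\begin{example}\label{ex:u2}
Let $G=U(2)$ and $\mu:\mathbb T\times SU(2)\to G$, $\mu(w,a)=wa$. Then $K=\{(1,1),(-1,-1)\}$ and $K_0=\{\pm1\}$. The characters of $\mathbb T$ trivial on $K_0$ are the even powers, and we may take $p(w)=w^2$; the choice $p(w)=w$ would not factor through $G$. Then $\pi(wa)=(w^2,\pm a)$, whose first coordinate is the determinant, and $\Delta=\{\pm1\}$. With the cell $V_1$ of Example~\ref{ex:good},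
\[
\pi^{-1}(V)=\{g\in U(2):\det g\ne1,\ \operatorname{tr}g\ne0\}\cong\mathbb R^4\times\{\pm1\}.
\]
\end{example}

\section{Lifting through compact normal subgroups}\label{sec:lifting}

It remains to handle disconnected groups and to describe profinite groups as spaces. Both call for a section of a quotient map $G\to G/N$ with $N$ compact. When $N$ is a Lie group, this is a question about principal bundles; a general $N$ is reduced to the trivial group by transfinitely many Lie steps.

Let $H$ be a topological group. A \emph{locally trivial principal $H$-bundle} over $X$ is a space $Y$ with a continuous right action of $H$ and a continuous map $\xi:Y\to X$ such that $X$ is covered by open sets $U$ admitting an $H$-equivariant homeomorphism $\xi^{-1}(U)\cong U\times H$ over $U$. Over such a \emph{trivializing} $U$, and over each subset of it, $\xi$ has a section. If $f:X'\to X$ is continuous, the pullback $\{(x',y):f(x')=\xi(y)\}\to X'$ is again such a bundle, trivial over the sets $f^{-1}(U)$, and its sections correspond to the continuous maps $\tilde f:X'\to Y$ with $\xi\circ\tilde f=f$. Gleason's theorem \cite{Gleason} states that if a compact Lie group $H$ acts continuously and freely on a completely regular space $Y$, then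 the orbit map $Y\to Y/H$ is a locally trivial principal $H$-bundle.

Call a space $X$ \emph{good} if every locally trivial principal $H$-bundle over $X$, with $H$ a compact Lie group, has a section over $X$. Two kinds of good spaces are needed.
\begin{itemize}
\item Compact zero-dimensional spaces are good. Cover $X$ by finitely many clopen sets $U_1,\dots,U_r$, each inside a trivializing set. The sets $U_k\setminus(U_1\cup\dots\cup U_{k-1})$ form a clopen partition, and sections over the pieces combine to a section over $X$.
\item $\mathbb R^n$ is good for finite $n$, because principal bundles over contractible paracompact spaces are trivial \cite{Husemoller}.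
\end{itemize}

\begin{lemma}\label{lem:lift}
Let $G$ be a locally compact group, $N$ a compact normal subgroup, $X$ a good space and $f:X\to G/N$ continuous. Then there is a continuous $\tilde f:X\to G$ with $\tilde f(x)N=f(x)$ for all $x\in X$.
\end{lemma}

\begin{proof}
We regard points of a coset space $G/M$ as subsets of $G$. Consider the pairs $(M,h)$, where $M$ is a closed normal subgroup of $N$ and $h:X\to G/M$ is continuous with $h(x)\subset f(x)$ for all $x$. We do not require $M$ to be normal in $G$, because the representations used below are representations of $N$ only. Put $(M,h)\le(M',h')$ if $M'\subset M$ and $h'(x)\subset h(x)$ for all $x$. The pair $(N,f)$ shows that this partially ordered set is nonempty, and a pair with $M=\{1\}$ is the required lift.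

\emph{Chains have upper bounds.} Let $(M_i,h_i)$ be a nonempty chain and $M=\bigcap_iM_i$, a closed normal subgroup of $N$. For $x\in X$ the cosets $h_i(x)$ form a chain of nonempty compact sets, so $h(x)=\bigcap_ih_i(x)$ contains some $g$. Then $h_i(x)=gM_i$ for all $i$, and $h(x)=gM$ is a coset of $M$. For continuity, recall that an open set in $G/M$ consists of the cosets contained in an open set $U\subset G$ with $UM=U$. Let $h(x)\subset U$. The compact sets $h_i(x)\setminus U$ form a chain with empty intersection, so $h_i(x)\subset U$ for some $i$. The set $\{gM_i:gM_i\subset U\}$ is the complement of the image of $G\setminus U$ in $G/M_i$, so it is open by (F1). By continuity of $h_i$ we get $h(x')\subset h_i(x')\subset U$ for all $x'$ near $x$. So $(M,h)$ is an upper bound.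

\emph{Maximal pairs have $M=\{1\}$.} By Zorn's lemma there is a maximal pair $(M,h)$. Suppose $1\ne m_0\in M$. By (F4) choose $\rho:N\to U(n)$ with $\rho(m_0)\ne1$, and put $M'=M\cap\ker\rho$. This is a closed normal subgroup of $N$ properly contained in $M$, and $H=M/M'$ is isomorphic to the compact Lie group $\rho(M)$. Let $H$ act on $G/M'$ by $gM'\cdot mM'=gmM'$. This is well defined because $M'$ is normal in $M$. It is continuous because $(g,m)\mapsto gmM'$ is continuous on $G\times M$ and $G\times M\to G/M'\times H$ is an open surjection. It is free because $gmM'=gM'$ forces $m\in M'$. The orbit of $gM'$ consists of the cosets of $M'$ inside $gM$, so the orbit space is $G/M$; the topologies agree, since both are quotient topologies from $G$. The space $G/M'$ is locally compact Hausdorff, hence completely regular. By Gleason's theorem, $G/M'\to G/M$ is a locally trivial principal $H$-bundle. Its pullback along $h$ has a section because $X$ is good. This yields a continuous $h':X\to G/M'$ with $h'(x)\subset h(x)$, so $(M',h')$ is strictly larger than $(M,h)$, a contradiction.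
\end{proof}

Compactness of $N$ entered through the intersections of cosets, the closedness of the quotient maps, and (F4). The hypothesis on $X$ cannot be dropped: for $G=\mathbb T$, $N=\{\pm1\}$ and $f$ the identity map of $X=G/N$, a lift would be a continuous square root on the circle, which Example~\ref{ex:solenoid} excludes. We did not use Lemma~\ref{lem:lift} in Section~\ref{sec:connected} because it would require $\mathbb R^\kappa$ to be good for arbitrary $\kappa$; the section there was built factor by factor instead.

The first application describes profinite groups as spaces. The statement is well known \cite[(9.15)]{HR}; we include a proof. One passes from the group to the trivial subgroup through a well-ordered chain with finite steps and records one ``digit'' at each step, as in the expansion of a $p$-adic integer.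

\begin{lemma}\label{lem:cube}
A profinite group $E$ is homeomorphic to a finite discrete space or to $2^\lambda$ for some infinite cardinal $\lambda$.
\end{lemma}

\begin{proof}
Enumerate the open normal subgroups of $E$ as $(O_\beta)_{\beta<\theta}$ with $\theta$ an ordinal, and put $N_\alpha=\bigcap_{\beta<\alpha}O_\beta$ for $\alpha\le\theta$, with $N_0=E$. These are closed normal subgroups, $N_\theta=\{1\}$ by Lemma~\ref{lem:profinite}(a), and $N_\alpha=\bigcap_{\beta<\alpha}N_\beta$ for limit $\alpha$. The group $F_\alpha=N_\alpha/N_{\alpha+1}=N_\alpha/(N_\alpha\cap O_\alpha)$ embeds in $E/O_\alpha$, so it is finite.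

Fix $\alpha<\theta$ and let $q_\alpha:E/N_{\alpha+1}\to E/N_\alpha$ be the quotient map, with kernel $F_\alpha$. The group $E/N_\alpha$ is profinite, hence a good space, by Lemma~\ref{lem:profinite}. Lemma~\ref{lem:lift}, applied to the identity map of $E/N_\alpha$, gives a section $s_\alpha$ of $q_\alpha$. Put $t_\alpha(g)=s_\alpha(q_\alpha(g))^{-1}g\in F_\alpha$. By the proof of Lemma~\ref{lem:triv}, $t_\alpha$ is continuous and
\begin{equation}\label{eq:digit}
(q_\alpha,t_\alpha):E/N_{\alpha+1}\to E/N_\alpha\times F_\alpha\quad\text{is a bijection.}
\end{equation}
Define the continuous map $\Phi:E\to\prod_{\alpha<\theta}F_\alpha$ by $\Phi(c)_\alpha=t_\alpha(cN_{\alpha+1})$.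

\emph{$\Phi$ is injective.} Let $\Phi(c)=\Phi(d)$. We show $cN_\alpha=dN_\alpha$ for all $\alpha\le\theta$ by induction. This holds for $\alpha=0$; it passes from $\alpha$ to $\alpha+1$ by \eqref{eq:digit}; and for limit $\alpha$ we have $c^{-1}d\in\bigcap_{\beta<\alpha}N_\beta=N_\alpha$. For $\alpha=\theta$ this gives $c=d$.

\emph{$\Phi$ is surjective.} Given $(y_\alpha)_{\alpha<\theta}$, define a decreasing family of cosets $L_\alpha$ of $N_\alpha$ recursively. Let $L_0=E$. Let $L_{\alpha+1}$ be the coset of $N_{\alpha+1}$ with $q_\alpha(L_{\alpha+1})=L_\alpha$ and $t_\alpha(L_{\alpha+1})=y_\alpha$, which exists by \eqref{eq:digit}. For limit $\alpha$ let $L_\alpha=\bigcap_{\beta<\alpha}L_\beta$; it contains some $g$ by compactness and then equals $\bigcap_{\beta<\alpha}gN_\beta=gN_\alpha$. Finally $L_\theta=\{c\}$, and $cN_{\alpha+1}=L_{\alpha+1}$ for all $\alpha<\theta$, so $\Phi(c)=(y_\alpha)$.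

A continuous bijection of compact Hausdorff spaces is a homeomorphism, so $E\cong\prod_\alpha F_\alpha$. Discard the one-point factors. If finitely many factors remain, $E$ is finite. Otherwise their number is an infinite cardinal $\lambda$, and we partition them into $\lambda$ countably infinite blocks. The product over a block is a nonempty compact metrizable zero-dimensional space without isolated points, hence homeomorphic to $2^\omega$ by Brouwer's theorem. So $E\cong(2^\omega)^\lambda\cong2^\lambda$.
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:compact}]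
By (F2) the group $G/G_0$ is profinite, so it is a good space. Lemma~\ref{lem:lift}, applied with $N=G_0$ to the identity map of $G/G_0$, gives a section of $G\to G/G_0$ over the whole base, and Lemma~\ref{lem:triv} gives $G\cong G_0\times G/G_0$. By Proposition~\ref{prop:connected}, $G_0$ has a dense subspace homeomorphic to $\mathbb R^\kappa\times\Delta$ with $\Delta$ profinite. Hence $G$ has a dense subspace $W\cong\mathbb R^\kappa\times E$, where $E=\Delta\times G/G_0$ is a profinite group. By Lemma~\ref{lem:cube}, $E$ is a finite discrete space or a Cantor cube. In both cases $W$ is homeomorphic to a product of metrizable spaces. Lemma~\ref{lem:sigma} gives a dense subspace $D$ of $W$ such that $D$ and $D^\omega$ are Fr\'echet--Urysohn, and $D$ is dense in $G$.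
\end{proof}

For a locally compact group we pass to an open subgroup that is an extension of a compact group by a Lie group. The Gleason--Yamabe theorem \cite[\S4.6]{MZ} provides this: a locally compact group whose quotient by the identity component is compact has a compact normal subgroup with Lie quotient. Only one Lie group occurs in the base, so Lemma~\ref{lem:lift} can supply the section. This Lie group need be neither compact nor connected, so we use many disjoint cells instead of one; the discrete factor $Q$ indexes them.

\begin{proof}[Proof of Theorem~\ref{thm:lc}]
Let $G$ be locally compact. By (F1)--(F3), $G/G_0$ has a compact open subgroup. Its preimage $G_1$ is an open, hence closed, subgroup of $G$ with identity component $G_0$, and $G_1/G_0$ is compact. So there is a compact normal subgroup $N$ of $G_1$ such that $L=G_1/N$ is a Lie group, of dimension $n$ say. Let $q:G_1\to L$ be the quotient map.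

By Zorn's lemma there is a maximal family $(B_k)_{k\in Q_1}$ of pairwise disjoint open subsets of $L$ homeomorphic to $\mathbb R^n$. Its union $V$ is dense: otherwise the nonempty open set $L\setminus\overline V$ contains an open copy of $\mathbb R^n$, which could be added to the family. The $B_k$ form an open partition of $V$, so $V\cong Q_1\times\mathbb R^n$ with $Q_1$ discrete. Each $B_k$ is good, and Lemma~\ref{lem:lift} applied to the inclusion $B_k\subset L$ gives a section of $q$ over $B_k$. These combine to a section over $V$. By Lemma~\ref{lem:triv}, $q^{-1}(V)$ is dense in $G_1$ and homeomorphic to $V\times N$. By Theorem~\ref{thm:compact}, $N$ has a dense subspace homeomorphic to $\mathbb R^{\kappa_0}\times E$. Hence $G_1$ has a dense subspace homeomorphic to $Q_1\times\mathbb R^{\kappa}\times E$ with $\kappa=n+\kappa_0$.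

The left cosets of $G_1$ form an open partition of $G$ into copies of $G_1$, so $G\cong Q_2\times G_1$ with $Q_2=G/G_1$ discrete. Thus $G$ has a dense subspace homeomorphic to $Q\times\mathbb R^\kappa\times E$ with $Q=Q_2\times Q_1$. This is a product of metrizable spaces, and Lemma~\ref{lem:sigma} gives a dense Fr\'echet--Urysohn subspace.
\end{proof}

\begin{remark}
The cut locus is needed only for the precise form $\mathbb R^\kappa\times E$ in Theorem~\ref{thm:compact}. If in Lemma~\ref{lem:cell} one takes for $V$ a dense disjoint union of open cells, as in the last proof, then the covering $S\to R$ still has a section over $V$ and $V$ is still metrizable. The proof of Proposition~\ref{prop:connected} then gives a dense product of metrizable spaces and a profinite group, which suffices for the Fr\'echet--Urysohn subspace.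
\end{remark}

\begin{thebibliography}{9}

\bibitem{Gleason} Gleason, \emph{Spaces with a compact Lie group of transformations}, Proc. AMS \textbf{1} (1950).

\bibitem{HR} Hewitt and Ross, \emph{Abstract Harmonic Analysis I}.

\bibitem{HM} Hofmann and Morris, \emph{The Structure of Compact Groups}.

\bibitem{Husemoller} Husemoller, \emph{Fibre Bundles}.

\bibitem{LWL} Fucai Lin, Qiyun Wu, Chuan Liu, \emph{Dense-separable groups and its applications in $d$-independence}, arXiv:2211.14588 (2022).

\bibitem{MZ} Montgomery and Zippin, \emph{Topological Transformation Groups}.

\bibitem{Price} Price, \emph{Lie Groups and Compact Groups}.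

\bibitem{Sakai} Sakai, \emph{Riemannian Geometry}.

\end{thebibliography}
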